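# A Cantor set of discrete left-orderings on a bi-orderable group

## 1. Lexicographic and irrational orders on $\mathbb Z^2$

Order $\mathbb Z^2$ lexicographically: $(a,b)$ is positive if $a>0$, or if $a=0$ and $b>0$. The positive vectors have a least element, namely $(0,1)$.

Suppose now that somebody reveals the signs of only finitely many vectors, say that $(0,1)$, $(1,-7)$ and $(2,-100)$ are positive. Could you tell that the order is lexicographic? Put
$$\ell(a,b)=a+\frac{b}{100\sqrt2}$$
and call $v$ positive if $\ell(v)>0$. Since $\ell$ vanishes on no nonzero integer vector, this is again a total order, and addition preserves it. It agrees with the data: $\ell(0,1)>0$, $\ell(1,-7)=1-\tfrac{7}{100\sqrt2}>0$, and $\ell(2,-100)=2-\tfrac1{\sqrt2}>0$. But it has no least positive element, because $\ell(\mathbb Z^2)$ is generated by $1$ and an irrational number, so it is dense in $\mathbb R$ and contains arbitrarily small positive values. A larger finite sample would not help: replace $100\sqrt2$ by a larger irrational number.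

On $\mathbb Z$ the situation is the opposite. There are only two orders, the usual one and its reverse. Both have a least positive element, and the sign of the single element $1$ tells them apart.

So on $\mathbb Z^2$ the lexicographic order, which has a least positive element, is a limit of orders without one, whereas on $\mathbb Z$ an order is not a limit of anything else. Is there something in between: an order that is a limit of other orders, but never of orders without a least positive element? To ask this precisely we need some vocabulary.

**Left-orderings and positive cones.** A *left-ordering* of a group $G$ is a strict total order $<$ such that $g<h$ implies $fg<fh$ for all $f,g,h\in G$. It is identified with its *positive cone* $P=\{g\in G: g>1\}$, which satisfies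
$$P\sqcup P^{-1}\sqcup\{1\}=G,\qquad P\cdot P\subset P .$$
Conversely such a $P$ gives a left-ordering by $g<h\iff g^{-1}h\in P$. We use the order and its cone interchangeably.

**Bi-orderings.** The group $G$ is *bi-orderable* if some left-ordering also satisfies $g<h\Rightarrow gf<hf$; equivalently, some positive cone satisfies $gPg^{-1}=P$ for all $g$. Examples: torsion-free abelian groups, and, by a theorem of Magnus, free groups. A non-example is $\langle a,b\mid bab^{-1}=a^{-1}\rangle$. It has the left-ordering with cone $\{a^ib^j: j>0,\text{ or } j=0 \text{ and } i>0\}$, but it is not bi-orderable, since $a$ and $a^{-1}=bab^{-1}$ would have the same sign.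

**The space of orderings.** Let $\mathrm{LO}(G)$ be the set of all positive cones in $G$, with the topology induced from the product topology on $\{0,1\}^G$. It is closed there, hence compact, and it is totally disconnected and Hausdorff. If $g\neq1$ and $g\notin P$ then $g^{-1}\in P$, so every condition on finitely many signs can be written as "these finitely many elements are positive". Hence, for a cone $P$, the sets $\{P'\in\mathrm{LO}(G): S\subset P'\}$ with $S\subset P$ finite form a basis of clopen neighborhoods of $P$. A point is *isolated* if finitely many signs determine it. Both points of $\mathrm{LO}(\mathbb Z)$ are isolated.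

**Discrete and dense.** A left-ordering is *discrete* if its cone has a least element, and *dense* otherwise. Let $\mathrm D(G)\subset\mathrm{LO}(G)$ be the set of dense ones and $\overline{\mathrm D(G)}$ its closure. So $\mathrm D(\mathbb Z)=\emptyset$, and the example above says that the lexicographic order of $\mathbb Z^2$ lies in $\overline{\mathrm D(\mathbb Z^2)}$.

**Convex and cofinal.** A subgroup $H$ is *convex* if $h<g<h'$ with $h,h'\in H$ implies $g\in H$. An element $z$ is *cofinal* if for every $g$ there is $n$ with $z^{-n}<g<z^n$. In the lexicographic order of $\mathbb Z^2$ the subgroup generated by $(0,1)$ is convex, $(1,0)$ is cofinal, and $(0,1)$ is not.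

**Conradian.** A left-ordering is *Conradian* if $1<g^{-1}hg^2$ whenever $1<g,h$. Every bi-ordering is Conradian: $g^{-1}hg^2=(g^{-1}hg)\,g$ is a product of two positive elements.

The whole space $\mathrm{LO}(\mathbb Z^2)$ will be needed later, so we treat it completely. Say that a functional $\ell(a,b)=\alpha a+\beta b$ has irrational slope if $\alpha,\beta\ne0$ and $\alpha/\beta$ is irrational.

**Lemma 1.** Let $R\in\mathrm{LO}(\mathbb Z^2)$ and let $S\subset R$ be finite. Then some linear functional on $\mathbb R^2$ is positive on $S$. Moreover $\mathrm{LO}(\mathbb Z^2)$ is nonempty and has no isolated point.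

*Proof.* The lexicographic order shows that the space is nonempty. We may take $S=\{u_1,\dots,u_m\}$ nonempty, since enlarging $S$ only strengthens the claims.

First we show that $0$ is not in the convex hull of $S$. Suppose $\sum\lambda_iu_i=0$ with real $\lambda_i\ge0$ and $\sum\lambda_i=1$. Choose such a solution with as few nonzero $\lambda_i$ as possible, and let $I$ be the set of indices with $\lambda_i\neq 0$. The system $\sum_{i\in I}\mu_iu_i=0$, $\sum_{i\in I}\mu_i=1$ has integer coefficients. It has only one solution: otherwise there is $\delta\ne0$ with $\sum_I\delta_iu_i=0$ and $\sum_I\delta_i=0$; some $\delta_i$ is negative, and increasing $r$ from $0$ until the first coordinate of $\lambda+r\delta$ vanishes gives a solution with fewer nonzero coefficients. A unique solution of a linear system with integer coefficients is rational, by Gaussian elimination. So all $\lambda_i$ are rational, and clearing denominators gives $\sum n_iu_i=0$ with integers $n_i\ge0$, not all zero. But such a sum is a sum of elements of $R$, so it lies in $R$ and is not $0$. This is a contradiction.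

Now let $v_0$ be the point of the compact convex hull of $S$ nearest to the origin. Then $v_0\ne0$, and $\ell(u)=\langle v_0,u\rangle\ge|v_0|^2>0$ for $u\in S$. This is the required functional.

The set of functionals positive on the finite set $S$ is open, and it is nonempty, so it contains functionals of infinitely many different irrational slopes. Each such $\ell$ vanishes at no nonzero integer vector, so $\{v\in\mathbb Z^2:\ell(v)>0\}$ is a cone, and it contains $S$. If $\ell,\ell'$ have different kernels, then $\{\ell>0>\ell'\}$ is a nonempty open set closed under positive scaling. It contains a rational point, hence an integer point, so the two cones differ. Thus every neighborhood of $R$ is infinite, and $R$ is not isolated. $\square$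

## 2. Non-isolated orderings far from all dense orderings

An isolated discrete ordering is outside $\overline{\mathrm D(G)}$ for a trivial reason: it has a neighborhood containing nothing but itself. The question, whose source is Adam Clay and Tessa Reimer, "Dense orderings in the space of left-orderings of a group", arXiv:1904.09045 (2019), asks whether there can be another reason:

*Can a bi-orderable group $G$ admit a non-isolated $P\in\mathrm{LO}(G)$ with $P\notin\overline{\mathrm D(G)}$?*

Three known results, quoted without proof, exclude some places to look.

1. For an abelian group $A$, $\overline{\mathrm D(A)}=\mathrm{LO}(A)$ if and only if $A\not\cong\mathbb Z$.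
2. If $G$ is bi-orderable and $G\not\cong\mathbb Z$, then every Conradian left-ordering of $G$ lies in $\overline{\mathrm D(G)}$.
3. If $F$ is free of rank $n\ge2$ or of countably infinite rank, then $\mathrm{LO}(F)=\overline{\mathrm D(F)}$.

The answer to the question is yes. Fix the following notation, with $[g,h]=ghg^{-1}h^{-1}$. Let $F$ be free on $x,y$, let $C=F\times\langle z\rangle$ with $z$ of infinite order, and put
$$e=x^{-1}y^{-1}xy\,z^{-1}.$$
Let $T=\mathbb Z^2=\langle s,t\rangle$ act on $C$ fixing $z$, by
$$sxs^{-1}=xz,\quad sys^{-1}=y,\quad txt^{-1}=x,\quad tyt^{-1}=yz,$$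
and put $G=C\rtimes T$, with projection $\pi:G\to T$. Thus
$$G=\langle x,y,z,s,t\mid z\text{ central},\ [s,x]=[t,y]=z,\ [s,y]=[t,x]=[s,t]=1\rangle=(F_2\times\mathbb Z)\rtimes\mathbb Z^2 .$$

**Theorem 2.** $G$ is bi-orderable. Let
$$V=\{P\in\mathrm{LO}(G): x,\ y,\ x^{-1}z,\ y^{-1}z,\ e\in P\},$$
a clopen set. There is one fixed $Q_0\in\mathrm{LO}(C)$, with least element $e$, such that $R\mapsto Q_0\cup\pi^{-1}(R)$ is a homeomorphism $\mathrm{LO}(\mathbb Z^2)\to V$. Hence $V$ is nonempty, has no isolated points, and every $P\in V$ is discrete with least element $e$. So every $P\in V$ is non-isolated in $\mathrm{LO}(G)$, and $V\cap\overline{\mathrm D(G)}=\emptyset$.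

The set $V$ is in fact a Cantor set. The proof has two independent parts: a way of placing $\mathbb Z^2$ on top of an isolated ordering of a group $C$ (Sections 3 to 5), and an isolated discrete ordering of $F_2\times\mathbb Z$ (Section 6).

## 3. Why the direct product $C\times\mathbb Z^2$ does not work

Here is the natural first attempt. Suppose we already have an isolated discrete ordering $Q$ of a bi-orderable group $C$. Non-isolation is easy to obtain from $\mathbb Z^2$, by Lemma 1. So take $C\times\mathbb Z^2$, let $\pi$ be the projection to $\mathbb Z^2$, and order lexicographically with $\mathbb Z^2$ dominant: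
$$P=Q\cup\pi^{-1}(R),\qquad R\in\mathrm{LO}(\mathbb Z^2).$$
The least element of $Q$ is the least element of $P$, and moving $R$ moves $P$, so $P$ is discrete and not isolated. The finitely many signs that pin down $Q$ stay pinned down near $P$. What could go wrong is that in an ordering near $P$ the subgroup $C$ may stop being convex, so that elements outside $C$ slip below the least element of $Q$. This does happen, at least when $C$ has a central cofinal element $z$, as in the example of Section 6.

**Remark (the failure, exactly).** Let $Q\in\mathrm{LO}(C)$, and let $z\in Q$ be central in $C$ and cofinal. Then every $P=Q\cup\pi^{-1}(R)$ on $C\times\mathbb Z^2$ lies in $\overline{\mathrm D(C\times\mathbb Z^2)}$.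

*Verification.* Let $S\subset P$ be finite. By Lemma 1 some functional is positive on the finitely many $\tau\in R$ that occur as second coordinates of elements of $S\setminus C$. Positivity on a finite set is an open condition, so we may take the functional rational, and after clearing denominators we have a homomorphism $\ell:\mathbb Z^2\to\mathbb Z$ positive on those $\tau$. For $N\ge1$ put
$$\rho_N:C\times\mathbb Z^2\to C,\qquad \rho_N(c,\tau)=c\,z^{N\ell(\tau)} ,$$
a homomorphism because $z$ is central. An element $(c,0)\in S$ has $\rho_N(c,0)=c\in Q$. For $(c,\tau)\in S$ with $\tau\in R$ we have $cz^{N\ell(\tau)}\in Q$ as soon as $z^{N\ell(\tau)}>c^{-1}$, which holds for large $N$ by cofinality. So $S\subset\rho_N^{-1}(Q)$ for some $N$. The kernel $K=\{(z^{-N\ell(\tau)},\tau)\}$ is isomorphic to $\mathbb Z^2$; let $R'$ be a dense cone on it, as in Section 1. Then $P_N=\rho_N^{-1}(Q)\cup R'$ is a cone on $C\times\mathbb Z^2$ containing $S$: it is closed under products because $QQ\subset Q$, $R'R'\subset R'$ and multiplying by elements of $K$ does not change $\rho_N$, and trichotomy is clear. It is dense. Indeed, let $m$ be a least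 element of $P_N$. If $\rho_N(m)\in Q$ and $k\in R'$, then $\rho_N(k^{-1}m)=\rho_N(m)\in Q$, so $k<m$, a contradiction. So $m\in R'$, and $m$ would be the least element of $R'$, which has none. $\square$

What made this possible is the homomorphism $\rho_N$, which is the identity on $C$ and sends $\mathbb Z^2$ into the powers of $z$. It tells $\tau\in\mathbb Z^2$ to behave like a very large power of $z$. To forbid this, let $\tau$ commute with $c$ only up to a power of $z$, say $\tau c\tau^{-1}=cz^{\tau(c)}$. Then no homomorphism to $C$ can be the identity on $C$ and send $\tau$ to a power of $z$ if $\tau(c)\neq0$ for some $c$: applying it to $\tau c\tau^{-1}$ would give $c$, and applying it to $cz^{\tau(c)}$ gives $cz^{\tau(c)}$. This kills one family of approximations. That it kills *every* ordering in which $C$ fails to be convex needs an argument, which comes next.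

## 4. Counting powers of a central element

The tool is an integer part measured in powers of $z$.

**Lemma 3.** Let $L$ be a group with a left-ordering, let $z\in L$ be central with $z>1$, and put
$$H=\{g\in L: z^{-n}<g<z^n\text{ for some }n\ge1\}.$$
Then $H$ is a convex subgroup. For $g\in H$ let $\lfloor g\rfloor$ be the integer with $z^{\lfloor g\rfloor}\le g<z^{\lfloor g\rfloor+1}$. Then for $g,h\in H$ and $k\in\mathbb Z$,
$$\lfloor gz^k\rfloor=\lfloor g\rfloor+k,\qquad \lfloor gh\rfloor-\lfloor g\rfloor-\lfloor h\rfloor\in\{0,1\}. \tag{1}$$

*Proof.* If $g<z^n$ and $h<z^m$, then $gh<gz^m=z^mg<z^{m+n}$; lower bounds are the same with the inequalities reversed. If $g<z^n$, multiply on the left by $g^{-1}$ to get $1<g^{-1}z^n=z^ng^{-1}$, so $z^{-n}<g^{-1}$. Likewise $z^{-n}<g$ gives $g^{-1}z^{-n}<1$, so $g^{-1}<z^n$. Hence $H$ is a subgroup. If $h<g<h'$ with $z^{-n}<h$ and $h'<z^m$, then $z^{-\max(m,n)}<g<z^{\max(m,n)}$, so $H$ is convex.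

The powers of $z$ increase with the exponent and $g\in H$ lies between two of them, so $\lfloor g\rfloor$ exists and is unique. Multiplying $z^{\lfloor g\rfloor}\le g<z^{\lfloor g\rfloor+1}$ on the left by the central element $z^k$ gives the first formula. For the second, multiply the inequalities for $h$ on the left by $g$ and those for $g$ by powers of $z$:
$$z^{\lfloor g\rfloor+\lfloor h\rfloor}\le gz^{\lfloor h\rfloor}\le gh<gz^{\lfloor h\rfloor+1}<z^{\lfloor g\rfloor+\lfloor h\rfloor+2}. \qquad\square$$

**Example (Heisenberg group).** Let $L=\langle x,z,s\mid z\text{ central},\ sxs^{-1}=xz\rangle$, with a left-ordering in which $z>1$ and $x\in H$. Then $s\notin H$. Otherwise take $sx^2=x^2sz^2$. By (1) the floors of $sx^2$ and $x^2s$ both lie in $\{m,m+1\}$ with $m=\lfloor s\rfloor+\lfloor x^2\rfloor$, so they differ by at most $1$. But the equation says that they differ by $2$. So if powers of $z$ bound $x$, they cannot bound $s$.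

## 5. Placing $T$ above an isolated ordering

**Proposition 4.** Let $C$ be a group, $z\in C$ central of infinite order, and $Q\in\mathrm{LO}(C)$ an isolated point with $z\in Q$ such that $z$ is $Q$-cofinal in $C$. Let $T$ be a subgroup of $\mathrm{Hom}(C/\langle z\rangle,\mathbb Z)$, and let $G=C\rtimes T$ with $\tau c\tau^{-1}=cz^{\tau(c)}$. Let $\pi:G\to T$ be the projection, and let $E\subset Q$ be a finite set with $\{Q'\in\mathrm{LO}(C):E\subset Q'\}=\{Q\}$. Then
$$\Phi:\mathrm{LO}(T)\to V_E:=\{P\in\mathrm{LO}(G):E\subset P\},\qquad \Phi(R)=Q\cup\pi^{-1}(R),$$
is a homeomorphism onto the clopen set $V_E$. The subgroup $C$ is convex for every $P\in V_E$. If $Q$ has least element $e$, then $e$ is the least element of every $P\in V_E$. If $C/\langle z\rangle$ is bi-orderable, then so is $G$.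

Here $\tau(c)$ means $\tau(c\langle z\rangle)$. We write $T$ multiplicatively inside $G$, so $(\tau\tau')(c)=\tau(c)+\tau'(c)$ and $1\in T$ is the zero homomorphism.

*Proof.*

**Step 1: the group $G$ makes sense.** We check that the formula is an action. The map $c\mapsto cz^{\tau(c)}$ is an endomorphism of $C$ because $z$ is central and $\tau$ is a homomorphism. Since $\tau(z)=0$, applying the map for $\tau'$ and then that for $\tau$ sends $c$ to $cz^{\tau(c)+\tau'(c)}$. So composition corresponds to addition in $T$, and the maps are automorphisms. Each of them fixes $z$, so $z$ is central in $G$. On $C/\langle z\rangle$ the action is trivial, so $G/\langle z\rangle\cong C/\langle z\rangle\times T$.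

**Step 2: bi-orderability.** We lift a bi-ordering from $G/\langle z\rangle$. Assume $C/\langle z\rangle$ is bi-orderable. The group $T$ is torsion-free abelian, hence bi-orderable, and a direct product of two bi-orderable groups is bi-orderable lexicographically. So $G/\langle z\rangle$ has a conjugation invariant positive cone $B$. Then
$$\{z^n:n>0\}\cup\{g\in G: g\langle z\rangle\in B\}$$
is a positive cone on $G$. A product of two elements lies in the second set as soon as one factor does, and otherwise it is a positive power of $z$; trichotomy holds in $\langle z\rangle$ and in the quotient. The cone is conjugation invariant because $z$ is central and $B$ is invariant.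

**Step 3: $C$ is convex for every $P\in V_E$.** This is the heart of the matter: the twist keeps everything outside $C$ beyond all powers of $z$. Let $P\in V_E$ with order $<$. Then $P\cap C\in\mathrm{LO}(C)$ contains $E$, so $P\cap C=Q$. In particular $z>1$, and $z$ is central in $G$, so Lemma 3 applies to $L=G$. Let $H$ be its convex subgroup. Cofinality of $z$ gives $C\subset H$. We show $H=C$.

If $g=c\tau\in H$ with $c\in C$, $\tau\in T$, then $\tau=c^{-1}g\in H$; so $H=C(H\cap T)$. Let $\tau\in H\cap T$, $c\in C$ and $n\ge1$. Then $\tau c^n\tau^{-1}=(cz^{\tau(c)})^n=c^nz^{n\tau(c)}$, so $\tau c^n=c^n\tau z^{n\tau(c)}$, and the first formula in (1) gives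
$$\lfloor\tau c^n\rfloor=\lfloor c^n\tau\rfloor+n\tau(c).$$
By the second formula, $\lfloor\tau c^n\rfloor$ and $\lfloor c^n\tau\rfloor$ both lie in $\{m,m+1\}$ with $m=\lfloor\tau\rfloor+\lfloor c^n\rfloor$. So $|n\tau(c)|\le1$ for all $n\ge1$, whence $\tau(c)=0$. This holds for every $c\in C$, so $\tau=1$. Hence $H=C$, and $C$ is convex.

**Step 4: $\Phi$ maps onto $V_E$.** We show that the sign of an element outside $C$ depends only on its coset. Let $P\in V_E$, $g\in P\setminus C$ and $c\in C$. Then $gc\in P$. Otherwise, since $gc\ne1$, we have $c^{-1}g^{-1}>1$, so $c<g^{-1}$; also $g^{-1}<1$ since $g>1$. By convexity $g^{-1}\in C$, a contradiction. So $P\setminus C$ is a union of cosets $gC$, that is, $P\setminus C=\pi^{-1}(R)$ with $R=\pi(P\setminus C)$, and $P=Q\cup\pi^{-1}(R)$.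

It remains to see that $R$ is a cone. Clearly $1\notin R$. Regard $\tau\in T\setminus\{1\}$ as an element of $G\setminus C$. Exactly one of $\tau,\tau^{-1}$ is in $P$, so exactly one is in $R$. If $\tau,\tau'\in R$, then $\tau,\tau'\in P$, so $\tau\tau'\in P$. Moreover $\tau\tau'\neq1$, since $\tau'=\tau^{-1}$ is impossible. So $\tau\tau'\in P\setminus C$ and $\tau\tau'\in R$. Hence $R\in\mathrm{LO}(T)$ and $P=\Phi(R)$.

**Step 5: $\Phi$ is a well-defined homeomorphism.** We check each property. For $R\in\mathrm{LO}(T)$ the set $Q\cup\pi^{-1}(R)$ is closed under products, by $QQ\subset Q$, $RR\subset R$ and $C\pi^{-1}(R)C=\pi^{-1}(R)$. Trichotomy holds on $C$ because $Q$ is a cone, and outside $C$ because $\pi^{-1}(R)^{-1}=\pi^{-1}(R^{-1})$ and $T\setminus\{1\}=R\sqcup R^{-1}$. The set contains $E$. So $\Phi$ maps into $V_E$. It is injective because $\pi$ is surjective. It is continuous: for $g\in C$ the truth of $g\in\Phi(R)$ does not depend on $R$, and for $g\notin C$ we have $g\in\Phi(R)\iff\pi(g)\in R$, a clopen condition. The domain is compact and the target Hausdorff, so $\Phi$ is a homeomorphism onto its image, which is $V_E$ by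 Step 4. Finally $V_E$ is given by finitely many signs, so it is clopen.

**Step 6: least elements.** We transfer the minimum from $Q$ to $P$. Let $e=\min Q$, $P\in V_E$ and $1<g\le e$. By convexity $g\in C$, so $g\in P\cap C=Q$, and $g=e$. $\square$

**How the rank of $T$ enters.** In Proposition 4 the set $V_E$ is a copy of $\mathrm{LO}(T)$. If $T=\{1\}$, it is one point; if $T\cong\mathbb Z$, two points. In these cases we get isolated points of $\mathrm{LO}(G)$, discrete if $Q$ is. If $T\cong\mathbb Z^2$, Lemma 1 says that $V_E$ has no isolated points. So suppose, besides the hypotheses on $(C,z,Q)$, that $Q$ is discrete, that $C/\langle z\rangle$ is bi-orderable, and that $\mathrm{Hom}(C/\langle z\rangle,\mathbb Z)$ has rank at least $2$. Two independent elements of this torsion-free group generate some $T\cong\mathbb Z^2$. The resulting $G$ is bi-orderable, and every point of the clopen set $V_E$ is discrete and non-isolated, so it is outside $\overline{\mathrm D(G)}$. What remains is to produce one such triple.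

## 6. Five marks and a ping-pong: an isolated ordering of $F_2\times\mathbb Z$

The free group alone is no use, by result 3 of Section 2: with $\overline{\mathrm D(F)}=\mathrm{LO}(F)$ it has no isolated discrete ordering. We use $C=F\times\langle z\rangle$ and require $1<x,y<z$. Then everything is measured against the ladder of powers of $z$, and one only has to understand how $x$ and $y$ move the steps of the ladder. The plan is a ping-pong game. Cut the interval from $1$ to $z$ into five pieces. Four of them serve as targets for the four letters $x,x^{-1},y,y^{-1}$, and the fifth contains a base point. If the positions of the pieces are forced by finitely many inequalities, then the position of every word is forced, hence every sign.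

**Proposition 5.** The clopen set
$$U=\{Q\in\mathrm{LO}(C):x,\ y,\ x^{-1}z,\ y^{-1}z,\ e\in Q\}$$
consists of exactly one point $Q_0$. For $Q_0$, the element $e=x^{-1}y^{-1}xyz^{-1}$ is the least positive element, and $z$ is cofinal: for each $c\in C$ there is $n$ with $z^{-n}<c<z^n$.

*Proof.* In Steps 1 to 5, $Q$ is an arbitrary element of $U$, with order $<$. We write $[g,h)=\{c\in C:g\le c<h\}$, so $a[g,h)=[ag,ah)$.

**Step 1: five marks below $z$.** We turn the five inequalities into a chain. Note that $yxe=yx\cdot x^{-1}y^{-1}xy\,z^{-1}=z^{-1}xy$. We claim
$$p_0:=1<p_1:=y<p_2:=yx<p_3:=yxe=z^{-1}xy<p_4:=x<p_5:=z .$$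
The first three inequalities come from $y>1$, $x>1$, $e>1$, after left multiplication by $1$, $y$, $yx$. For the fourth, $y^{-1}z>1$ gives $y<z$, so $xy<xz=zx$, and we multiply by $z^{-1}$. The last is $x^{-1}z>1$.

**Step 2: $z$ is cofinal, and $C$ is cut into blocks.** By Lemma 3 with $L=C$, the elements bounded by powers of $z$ form a subgroup. It contains $x$ and $y$, as $1<x,y<z$, and it contains $z$. So it is $C$, and $z$ is cofinal. Put
$$I_j=[p_{j-1},p_j)\qquad(1\le j\le5).$$
These five sets partition $[1,z)$, and by cofinality
$$C=\bigsqcup_{k\in\mathbb Z,\ 1\le j\le5}z^kI_j .$$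
The blocks are ordered lexicographically by $(k,j)$: every element of $z^kI_j$ is smaller than every element of $z^{k'}I_{j'}$ if $k<k'$, or if $k=k'$ and $j<j'$.

**Step 3: how the letters move the blocks.** Left multiplication by $x$ or $y$ is an order-preserving bijection of $C$, so it suffices to follow some marks:
$$xp_0=p_4,\quad xp_1=xy=zp_3,\quad xp_5=zp_4;\qquad yp_0=p_1,\quad yp_4=p_2,\quad yp_5=zp_1 .$$
Therefore
$$xI_1=[p_4,zp_3)=I_5\cup zI_1\cup zI_2\cup zI_3,\qquad x(I_2\cup I_3\cup I_4\cup I_5)=[zp_3,zp_4)=zI_4,$$
$$y(I_1\cup I_2\cup I_3\cup I_4)=[p_1,p_2)=I_2,\qquad yI_5=[p_2,zp_1)=I_3\cup I_4\cup I_5\cup zI_1 .$$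
Reading the first and last equalities backward for $x^{-1}$ and $y^{-1}$, we get:

- $xI_j\subset zI_4$ for $j=2,3,4,5$;
- $x^{-1}I_5\subset I_1$, and $x^{-1}I_j\subset z^{-1}I_1$ for $j=1,2,3$;
- $yI_j\subset I_2$ for $j=1,2,3,4$;
- $y^{-1}I_j\subset I_5$ for $j=3,4,5$, and $y^{-1}I_1\subset z^{-1}I_5$.

Define the targets $j(x)=4$, $j(x^{-1})=1$, $j(y)=2$, $j(y^{-1})=5$. The list says: for each letter $\sigma\in\{x^{\pm1},y^{\pm1}\}$ and each $j\ne j(\sigma^{-1})$ there is an explicit integer $\kappa(\sigma,j)$, not depending on $Q$, with
$$\sigma I_j\subset z^{\kappa(\sigma,j)}I_{j(\sigma)} .\tag{2}$$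
The only forbidden move is to apply $\sigma$ to the target of $\sigma^{-1}$. No letter has target $3$.

**Step 4: where words send the base point.** We iterate (2) from $p:=p_2=yx\in I_3$. For every nonempty reduced word $w=\sigma_1\cdots\sigma_m$ we claim
$$wp\in z^{k(w)}I_{j(\sigma_1)},\tag{3}$$
where $k(w)\in\mathbb Z$ depends only on $w$. For $m=1$ this is (2), since $p\in I_3$ and $3\ne j(\sigma_1^{-1})$. For $m\ge2$, put $w'=\sigma_2\cdots\sigma_m$; by induction $w'p\in z^{k(w')}I_{j(\sigma_2)}$. As $w$ is reduced, $\sigma_2\neq\sigma_1^{-1}$, and the four targets are distinct, so $j(\sigma_2)\ne j(\sigma_1^{-1})$. Now (2) and centrality of $z$ give (3) with $k(w)=k(w')+\kappa(\sigma_1,j(\sigma_2))$.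

**Step 5: uniqueness and the least element.** We first read off every sign from (3). For $g\in C$ write $pgp^{-1}=wz^n$ with $w\in F$, $n\in\mathbb Z$; this uses only the group $C$. By left invariance,
$$g>1\iff pg>p\iff wz^np>p .$$
If $w=1$, this holds iff $n>0$. If $w\ne1$ has first letter $\sigma_1$, then $wz^np\in z^{n+k(w)}I_{j(\sigma_1)}$ while $p\in I_3$, and $j(\sigma_1)\ne3$. By the lexicographic order of the blocks,
$$g>1\iff n+k(w)>0,\ \text{ or } n+k(w)=0 \text{ and } j(\sigma_1)>3 .$$
In all cases the answer does not depend on $Q$. Hence $|U|\le1$.

Next, the least element. Let $h\in I_3$ and write $h=wz^np$ with $w\in F$. If $w\ne1$, then (3) puts $h$ in a block with index $j\neq3$, which is impossible. So $w=1$ and $h=z^np\in z^nI_3$, which forces $n=0$. Thus $I_3=[p,pe)=\{p\}$. If $1<g<e$, then $p<pg<pe$, so $pg\in I_3$ and $pg\ne p$, a contradiction. So $e$ is the least positive element.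

**Step 6: existence.** We realize the picture on the real line. Let $t_j=j/5$ for $0\le j\le5$, $J_j=[t_{j-1},t_j)$ and $Z(r)=r+1$. Let $X,Y$ be the maps $\mathbb R\to\mathbb R$ that commute with $Z$ and on $[0,1]$ are piecewise linear, interpolating
$$X(0)=t_4,\quad X(t_1)=1+t_3,\quad X(1)=1+t_4;\qquad Y(0)=t_1,\quad Y(t_4)=t_2,\quad Y(1)=1+t_1 .$$
The values at $1$ are those at $0$ plus $1$, so the definition is consistent. The slopes are $4$ and $\frac14$ for $X$, and $\frac14$ and $4$ for $Y$, so $X$ and $Y$ are increasing homeomorphisms. Since $F$ is free and $X,Y$ commute with $Z$, the group $C$ acts on $\mathbb R$ by increasing homeomorphisms via $x\mapsto X$, $y\mapsto Y$, $z\mapsto Z$. We have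
$$X(J_1)=[t_4,1+t_3),\quad X([t_1,1))=[1+t_3,1+t_4),\quad Y([0,t_4))=[t_1,t_2),\quad Y(J_5)=[t_2,1+t_1),$$
which are exactly the formulas of Step 3 with $J_j,Z$ in place of $I_j,z$. So (2), and by the induction of Step 4 also (3), holds with $J_j,\ Z,\ t_2\in J_3$ in place of $I_j,\ z,\ p$. The intervals $Z^kJ_j$ partition $\mathbb R$. Hence for $w\ne1$ the point $wz^n(t_2)$ lies in $Z^{n+k(w)}J_j$ with $j\neq3$, so it is not $t_2$; and $z^n(t_2)=t_2+n\ne t_2$ for $n\neq0$. So $t_2$ has trivial stabilizer in $C$. Now $YX(0)=Y(t_4)=t_2$, so the stabilizer of $0$ is conjugate to that of $t_2$, and it is trivial too. Therefore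
$$g<h\iff g(0)<h(0)$$
is a strict total order on $C$. It is left-invariant because $C$ acts by increasing maps.

It lies in $U$. First, $0<y(0)=\frac15<1=z(0)$ and $0<x(0)=\frac45<1=z(0)$, which gives $1<x,y<z$, so $x,y,x^{-1}z,y^{-1}z$ are positive. Also
$$yxe(0)=Z^{-1}XY(0)=Z^{-1}X(t_1)=t_3>t_2=yx(0),$$
so $yxe>yx$ and $e>1$. Hence $U$ is nonempty, and with Step 5 it is a single point $Q_0$, which has the properties found in Steps 2 and 5. $\square$

**A sign computed by hand.** Is $g=xy^{-1}$ positive for $Q_0$? Here $pgp^{-1}=yx\cdot xy^{-1}\cdot x^{-1}y^{-1}=y\,x\,x\,y^{-1}x^{-1}y^{-1}$, a reduced word with $n=0$. Apply its letters from the right to $p\in I_3$, with the list of Step 3: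
$$I_3\xrightarrow{\,y^{-1}}I_5\xrightarrow{\,x^{-1}}I_1\xrightarrow{\,y^{-1}}z^{-1}I_5\xrightarrow{\ x\ }I_4\xrightarrow{\ x\ }zI_4\xrightarrow{\ y\ }zI_2 .$$
So $k(w)=1>0$ and $xy^{-1}>1$. The real-line model agrees: $Y(0.95)=1$, so $Y^{-1}(0)=-0.05$, and $X(-0.05)=X(0.95)-1=1.7875-1=0.7875>0$.

## 7. Proof of Theorem 2

We put the two parts together. Let $s,t$ be the homomorphisms $C/\langle z\rangle=F\to\mathbb Z$ giving the exponent sums in $x$ and in $y$. Then $T=\langle s,t\rangle=\mathrm{Hom}(F,\mathbb Z)\cong\mathbb Z^2$, and the rule $\tau c\tau^{-1}=cz^{\tau(c)}$ reads $sxs^{-1}=xz$, $sys^{-1}=y$, $txt^{-1}=x$, $tyt^{-1}=yz$. So $G=C\rtimes T$ is the group of Proposition 4.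

Free groups are bi-orderable (Magnus), so $C/\langle z\rangle\cong F$ is bi-orderable, and Proposition 4 shows that $G$ is.

By Proposition 5, $Q_0$ is isolated, with $E=\{x,y,x^{-1}z,y^{-1}z,e\}$ as a determining finite set; $z$ is cofinal for $Q_0$, and $z>1$; and $e=\min Q_0$. With this $E$ the set $V_E$ of Proposition 4 is $V$. So $R\mapsto Q_0\cup\pi^{-1}(R)$ is a homeomorphism from $\mathrm{LO}(\mathbb Z^2)$ onto $V$, and every $P\in V$ has least element $e$. By Lemma 1, $V$ is nonempty and has no isolated points.

Since $V$ is open in $\mathrm{LO}(G)$, a point of $V$ isolated in $\mathrm{LO}(G)$ would be isolated in $V$. So all points of $V$ are non-isolated in $\mathrm{LO}(G)$. Finally $V$ is open and contains no dense ordering, so it is disjoint from $\overline{\mathrm D(G)}$. $\blacksquare$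

Since $G$ is countable, $\mathrm{LO}(G)$ is metrizable. So $V$ is a nonempty compact, metrizable, totally disconnected space without isolated points, and by the classical characterization it is a Cantor set.

## 8. The group $G$ is residually torsion-free nilpotent

The example is not caused by a lack of nilpotent quotients. The group $G$ is finitely presented, by the presentation in Section 2.

**Proposition 6.** $G$ is residually torsion-free nilpotent.

*Proof.* Let $\gamma_k(F)$ be the lower central series, with $\gamma_1(F)=F$. The quotient $N_k=F/\gamma_k(F)$ is torsion-free nilpotent (Magnus, Witt). Let $k\ge2$. Homomorphisms $F\to\mathbb Z$ vanish on $\gamma_2(F)\supset\gamma_k(F)$, so $T$ fixes $\gamma_k(F)$ pointwise. Also $\gamma_k(F)$ is normal in $F$ and commutes with $z$. So $\gamma_k(F)$ is normal in $G$, the action descends, and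
$$G_k:=G/\gamma_k(F)=(N_k\times\langle z\rangle)\rtimes T$$
is a central extension of $N_k\times\mathbb Z^2$ by $\langle z\rangle\cong\mathbb Z$. A central extension of a nilpotent group is nilpotent. If $g\in G_k$ has finite order, then its image in the torsion-free group $N_k\times\mathbb Z^2$ is trivial, so $g\in\langle z\rangle$ and $g=1$. So $G_k$ is torsion-free nilpotent. The kernels $\gamma_k(F)$ of $G\to G_k$ satisfy $\bigcap_k\gamma_k(F)=1$, so every nontrivial element of $G$ survives in some $G_k$. $\square$

## 9. What an ordering outside $\overline{\mathrm D(G)}$ must look like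

In Theorem 2 the ordering of $G$ has the convex subgroups $\langle e\rangle\subset C\subset G$, and on $C$ it is rigid. Part of this picture is forced in general.

**Theorem 7.** Let $G\not\cong\mathbb Z$ be a nontrivial bi-orderable group and $P\in\mathrm{LO}(G)\setminus\overline{\mathrm D(G)}$. Then:

1. $P$ has a least element $e$.
2. Let $H$ be a convex subgroup with $H\ne1$ and $H\ne\langle e\rangle$. Then $P\cap H\notin\overline{\mathrm D(H)}$, and $P\cap H$ is not Conradian. So $\langle e\rangle\cong\mathbb Z$ is the largest convex subgroup on which $P$ is Conradian.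
3. There is a smallest convex subgroup $C$ properly containing $\langle e\rangle$.

*Proof.* Let $<$ be the order of $P$. Part (1) is clear, since $P\notin\mathrm D(G)$.

**Step 1: the bottom of the chain of convex subgroups.** We locate $\langle e\rangle$. If $e^n\le g<e^{n+1}$, then $1\le e^{-n}g<e$, so $g=e^n$. An element lying between two powers of $e$ lies in some interval $[e^n,e^{n+1})$, so $\langle e\rangle$ is convex. If $H\neq1$ is convex, pick $h\in H$ with $h>1$; then $1<e\le h$, so $e\in H$. Thus $\langle e\rangle$ is contained in every nontrivial convex subgroup.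

Convex subgroups form a chain. Let $H,K$ be convex and $h\in H\setminus K$, with $h>1$ after replacing $h$ by $h^{-1}$ if necessary. If $k\in K$ and $k>1$, then $k\geq h$ would give $1<h\le k$ and $h\in K$. So $1<k<h$ and $k\in H$; hence $K\subset H$.

**Step 2: replacement.** We show that the ordering on a convex subgroup can be exchanged. Let $H$ be convex and $P_H\in\mathrm{LO}(H)$. We claim that
$$P'=(P\setminus H)\cup P_H$$
is a positive cone on $G$ for which $H$ is convex. Let $g,g'\in P\setminus H$ and $h\in H$.

- $gh\in P\setminus H$: clearly $gh\notin H$, and if $gh\notin P$ then $h^{-1}g^{-1}>1$, so $h<g^{-1}<1$ and $g\in H$, a contradiction.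
- $hg\in P\setminus H$: clearly $hg\notin H$, and if $hg<1$ then $1<g<h^{-1}$, so $g\in H$, a contradiction.
- $gg'\in P\setminus H$: it lies in $P$, and if $gg'\in H$ then $1<g<gg'$ gives $g\in H$, a contradiction.

So $P'P'\subset P'$. Trichotomy holds in $H$ by choice of $P_H$ and outside $H$ because it does for $P$. For convexity, by left translation it suffices to show that $1<_{P'}g<_{P'}h\in H$ implies $g\in H$. If $g\notin H$, then $g\in P\setminus H$, and $g^{-1}h\in P'\setminus H\subset P$, so $1<g<h$ in the order of $P$ and $g\in H$, a contradiction.

Moreover, if $H\ne1$ and $P_H$ is dense, then $P'$ is dense. Indeed, a least element $m$ of $P'$ satisfies $1<_{P'}m\le_{P'}h$ for any $h\in P_H$, so $m\in H$ by convexity, and $m$ would be the least element of $P_H$.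

**Step 3: proof of (2).** We push approximations from $H$ to $G$. Let $H$ be convex, $H\ne1$, $H\ne\langle e\rangle$. Suppose $P\cap H\in\overline{\mathrm D(H)}$. Given a finite $S\subset P$, choose a dense $P_H\in\mathrm{LO}(H)$ with $S\cap H\subset P_H$. The replacement $P'$ of Step 2 is dense and contains $S$. As $S$ was arbitrary, $P\in\overline{\mathrm D(G)}$, a contradiction. So $P\cap H\notin\overline{\mathrm D(H)}$.

By Step 1, $\langle e\rangle$ is a proper nontrivial convex subgroup of $H$. A left-ordered $\mathbb Z$ has no such subgroup: a convex subgroup containing some $n\ne0$ contains the least positive element, which is a generator. So $H\not\cong\mathbb Z$. As a subgroup of $G$, $H$ is bi-orderable. By result 2 of Section 2, Conradian left-orderings of $H$ lie in $\overline{\mathrm D(H)}$. So $P\cap H$ is not Conradian. On the other hand, $P\cap\langle e\rangle$ is Conradian, since $\langle e\rangle$ is abelian and its orderings are bi-orderings. This proves (2).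

**Step 4: proof of (3).** We show that convex subgroups cannot shrink down to $\langle e\rangle$. Since $G\not\cong\mathbb Z$, $G\ne\langle e\rangle$. Let $C$ be the intersection of all convex subgroups properly containing $\langle e\rangle$ ($G$ is one of them), and suppose $C=\langle e\rangle$. Let $S\subset P$ be finite. Each element of $S\setminus\langle e\rangle$ is omitted by some convex subgroup properly containing $\langle e\rangle$. Let $H$ be the smallest of finitely many such subgroups, one for each element of $S\setminus\langle e\rangle$, or $H=G$ if $S\subset\langle e\rangle$. Then $H\supsetneq\langle e\rangle$ is convex and $H\cap S\subset\langle e\rangle$. As in Step 3, $H\not\cong\mathbb Z$.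

Take a bi-ordering of $H$ with $e>1$, reversing it if necessary. It is Conradian, so by result 2 of Section 2 it lies in $\overline{\mathrm D(H)}$. Its neighborhood defined by the positivity of $e$ therefore contains a dense $P_H\in\mathrm{LO}(H)$ with $e\in P_H$. The elements of $S\cap H$ lie in $P\cap\langle e\rangle$, so they are positive powers of $e$, and $S\cap H\subset P_H$. By Step 2, $(P\setminus H)\cup P_H$ is a dense cone, and it contains $S$. As $S$ was arbitrary, $P\in\overline{\mathrm D(G)}$, a contradiction.

So $C\ne\langle e\rangle$. As an intersection of convex subgroups containing $\langle e\rangle$, $C$ is convex and contains $\langle e\rangle$, properly by what was just shown, and it lies in every convex subgroup properly containing $\langle e\rangle$. So it is the smallest one. $\square$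

In Theorem 2 the freedom that makes $P$ non-isolated sits above a convex subgroup, $F_2\times\mathbb Z$, on which the ordering is isolated. The arguments above do not settle whether non-isolation can instead occur on the minimal convex subgroup $C$ of Theorem 7(3) itself.
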